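\title{Infinite transitivity on affine space from two additive groups of symplectomorphisms}

\begin{abstract}
Let $\mathbb{K}$ be an algebraically closed field of characteristic zero. For every $n\ge 2$ we give three explicit $\mathbb{G}_a$-subgroups of symplectomorphisms of the affine space $\mathbb{A}^{2n}$ that generate an infinitely transitive group, which proves a conjecture posed in a paper of Chistopolskaya. We also show that two such subgroups suffice for every $n\ge 1$, that one never does, and that the groups constructed are transitive on finite collections of symplectic jets of any order at distinct points. The proof reduces transitivity to the generation of the polynomial Poisson algebra by Hamiltonians with locally nilpotent vector fields.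
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\mathbb{K}$ is an algebraically closed field of characteristic zero, $\mathbb{A}^N$ is the affine space of dimension $N$ over $\mathbb{K}$, and $\mathbb{G}_a$ is the additive group of $\mathbb{K}$. A \emph{$\mathbb{G}_a$-subgroup} of $\operatorname{Aut}(\mathbb{A}^N)$ is the image of a faithful algebraic action of $\mathbb{G}_a$: a family $\{\varphi_t\}_{t\in\mathbb{K}}$ of automorphisms with $\varphi_{s+t}=\varphi_s\circ\varphi_t$, with $\varphi_t\ne\mathrm{id}$ for $t\neq0$, and with $(t,z)\mapsto\varphi_t(z)$ a morphism $\mathbb{G}_a\times\mathbb{A}^N\to\mathbb{A}^N$. An action of a group $H$ on a set $X$ is \emph{infinitely transitive} if for every $m\ge1$ and any two tuples $p_1,\dots,p_m$ and $q_1,\dots,q_m$ of pairwise distinct points there is $h\in H$ with $h\cdot p_i=q_i$ for all $i$.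

Infinite transitivity says that a group of automorphisms is infinite-dimensional in a strong sense. An algebraic group $G$ acting algebraically on $\mathbb{A}^N$, $N\geq1$, never has this property, because its orbits on $m$-tuples of points have dimension at most $\dim G$, while the $m$-tuples of distinct points form a variety of dimension $mN$. So it is natural to ask how few one-parameter groups can generate a group of this size. Let $\operatorname{SAut}(\mathbb{A}^N)$ be the subgroup of $\operatorname{Aut}(\mathbb{A}^N)$ generated by all $\mathbb{G}_a$-subgroups. By a theorem of Arzhantsev, Kuyumzhiyan and Zaidenberg \cite[Theorem~5.17]{AKZ}, for all $N\ge2$ one can find three $\mathbb{G}_a$-subgroups in $\operatorname{SAut}(\mathbb{A}^N)$ that generate a group acting infinitely transitively on $\mathbb{A}^N$.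

This paper concerns the symplectic version. An automorphism of $\mathbb{A}^{2n}$ is a \emph{symplectomorphism} if its differential at every point preserves a fixed constant nondegenerate skew-symmetric bilinear form. In suitable linear coordinates $x_1,\dots,x_n,y_1,\dots,y_n$ such a form is $\omega=\sum_{i=1}^n dx_i\wedge dy_i$, and we work with $\omega$. The following problem comes from \cite{Ch}.

\begin{quote}
\textbf{Conjecture.} \emph{For all $n\ge2$ one can find three $\mathbb{G}_a$-subgroups $U_1,U_2,U_3$ of symplectomorphisms of $\mathbb{A}^{2n}$ such that the group $\langle U_1,U_2,U_3\rangle$ acts infinitely transitively on $\mathbb{A}^{2n}$.}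
\end{quote}

For $n=1$ the same statement is contained in the theorem quoted above, since every $\mathbb{G}_a$-subgroup of $\operatorname{Aut}(\mathbb{A}^2)$ preserves $dx_1\wedge dy_1$: the Jacobian determinant of $\varphi_t$ is a polynomial in $t,x_1,y_1$ without zeros, hence a constant, and it equals $1$ at $t=0$.

Two simple obstructions show what the subgroups must achieve. If they all consist of linear maps, the origin is fixed. If they all consist of affine maps, the number $\omega(b-a,c-a)$ attached to three points $a,b,c$ is invariant, so the group is not transitive on triples. One thus needs a subgroup that moves the origin and a subgroup that is not affine. This suggests the count three: two linear subgroups that supply the linear symplectic directions, and a third that removes both obstructions at once. It also suggests that nothing else stands in the way, because an infinitesimal symplectomorphism is given by the differential of a polynomial, and differentials at finitely many points can be prescribed freely.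

To state the results, let $P=\mathbb{K}[x_1,\dots,x_n,y_1,\dots,y_n]$ with the Poisson bracket
\[
\{f,g\}=\sum_{i=1}^n\Big(\frac{\partial f}{\partial x_i}\frac{\partial g}{\partial y_i}-\frac{\partial f}{\partial y_i}\frac{\partial g}{\partial x_i}\Big),
\]
and let $X_f=\{f,\cdot\}$ be the Hamiltonian vector field of $f\in P$. If $f$ is not constant and the derivation $X_f$ is locally nilpotent, then $\varphi_t^*=\exp(tX_f)$ defines a $\mathbb{G}_a$-subgroup of symplectomorphisms, denoted $U(f)$ (Lemma~\ref{lem:flow}). Put
\[
e=-\sum_{i=1}^{n-1}x_{i+1}y_i+\frac{(-1)^n}{2}\,y_n^2 .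
\]

\begin{theorem}\label{thm:three}
For $n\ge2$, the group generated by $U(e)$, $U(x_1^2)$ and $U(y_2^3+y_2)$ acts infinitely transitively on $\mathbb{A}^{2n}$. In particular, the conjecture holds.
\end{theorem}

\begin{theorem}\label{thm:two}
For $n\ge2$, the group $\langle U(e),\,U(x_1^2+y_2^3+y_2)\rangle$ acts infinitely transitively on $\mathbb{A}^{2n}$. For $n=1$, the group $\langle U(x_1-y_1^2),\,U(x_1^3)\rangle$ acts infinitely transitively on $\mathbb{A}^2$. For every $n\ge1$, the minimal number of $\mathbb{G}_a$-subgroups of symplectomorphisms of $\mathbb{A}^{2n}$ generating an infinitely transitive group is exactly $2$.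
\end{theorem}

The form $\omega$ thus leaves no trace on configurations of points. It does constrain derivatives, and the third theorem says that it imposes only the expected constraint. Let $\mathfrak{m}_p\subset P$ be the ideal of a point $p$. A \emph{$k$-jet at $p$} is a class of polynomial maps $\sigma:\mathbb{A}^{2n}\to\mathbb{A}^{2n}$, two maps being identified when their components agree modulo $\mathfrak{m}_p^{k+1}$; the point $\sigma(p)$ is its \emph{target}. For $k\ge1$ the jet is \emph{symplectic} if the coefficients of the $2$-form $\sigma^*\omega-\omega$ lie in $\mathfrak{m}_p^k$. A symplectic $1$-jet, for example, is a target together with a linear symplectic map, the differential at $p$. The jets of a symplectomorphism are symplectic.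

\begin{theorem}\label{thm:jets}
Let $H$ be any of the groups in Theorems~\ref{thm:three} and~\ref{thm:two}. Let $k,m\ge1$, let $p_1,\dots,p_m$ and $q_1,\dots,q_m$ be tuples of pairwise distinct points, and let $\sigma_i$ be a symplectic $k$-jet at $p_i$ with target $q_i$. Then some $h\in H$ has $k$-jet $\sigma_i$ at $p_i$ for all $i$.
\end{theorem}

The proof has a geometric half and an algebraic half. The geometric half (Sections~\ref{sec:orbits} and~\ref{sec:jets}) shows that if $f_1,\dots,f_r$ generate $P$ as a Lie algebra, then $\langle U(f_1),\dots,U(f_r)\rangle$ is transitive on configurations of points and of symplectic jets. The algebraic half (Sections~\ref{sec:poisson} and~\ref{sec:proofs}) shows that the Hamiltonians above generate $P$. Section~\ref{sec:plane} shows both halves in the plane.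

\section{Hamiltonian $\mathbb{G}_a$-subgroups}\label{sec:ham}

We identify vector fields on $\mathbb{A}^N$ with derivations of its coordinate ring. The \emph{velocity field} of a $\mathbb{G}_a$-action $\varphi_t$ is the derivation sending $g$ to the coefficient of $t$ in $g\circ\varphi_t$. A derivation $\delta$ is \emph{locally nilpotent} if each element is killed by some power of $\delta$. By the Leibniz formula $\delta^s(gh)=\sum_a\binom{s}{a}\delta^a g\,\delta^{s-a}h$, the elements killed by a power of $\delta$ form a subalgebra, so it suffices to test the coordinates.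

The bracket on $P$ is a Lie bracket and a derivation in each argument. In coordinates,
\begin{equation}\label{eq:field}
X_f=\sum_{i=1}^n\Big(\frac{\partial f}{\partial x_i}\,\frac{\partial}{\partial y_i}-\frac{\partial f}{\partial y_i}\,\frac{\partial}{\partial x_i}\Big),
\end{equation}
so $\{f,x_i\}=-\partial f/\partial y_i$, $\{f,y_i\}=\partial f/\partial x_i$, and the components of $X_f$ are, up to order and sign, the first partial derivatives of $f$. Equivalently, $i_{X_f}\omega=-df$, where $i_\xi\omega=\omega(\xi,\cdot)$. The Jacobi identity gives $[X_f,X_g]=X_{\{f,g\}}$ and says that $X_f$ is a derivation of the bracket. Let $P_k$ be the space of homogeneous polynomials of degree $k$, and $V=P_1$. Then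
\begin{equation}\label{eq:degree}
\{P_a,P_b\}\subset P_{a+b-2}.
\end{equation}
In particular, the bracket restricts to a nondegenerate skew-symmetric form on $V$ with values in $\mathbb{K}$, bracketing with $P_2$ preserves degrees, and bracketing with $P_3$ raises them by one.

\begin{lemma}\label{lem:flow}
Let $f\in P\setminus\mathbb{K}$ with $X_f$ locally nilpotent. Then $\varphi_t^*=\exp(tX_f)=\sum_{s\ge0}t^sX_f^s/s!$ defines a $\mathbb{G}_a$-subgroup $U(f)=\{\varphi_t\}$ of symplectomorphisms of $\mathbb{A}^{2n}$ with velocity field $X_f$.
\end{lemma}

\begin{proof}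
The sum is finite on each element of $P$, hence polynomial in $t$, and $\exp(sX_f)\exp(tX_f)=\exp((s+t)X_f)$. By the Leibniz formula, the exponential of a derivation of a bilinear product respects that product. So $\exp(tX_f)$ is an automorphism of the algebra $P$ and preserves the bracket, and we obtain an algebraic action $\varphi_t$ with velocity field $X_f$.

Let $z_1,\dots,z_{2n}$ be the coordinates, let $\Omega=(\{z_a,z_b\})$, which is also the matrix of $\omega$ and satisfies $\Omega^{-1}=-\Omega$, and let $J$ be the Jacobian matrix of $\varphi_t$. The identities $\{\varphi_t^*z_a,\varphi_t^*z_b\}=\{z_a,z_b\}$ read $J\Omega J^T=\Omega$. Thus $\Omega J^T\Omega^{-1}$ is a right inverse of $J$, hence a left inverse, which gives $J^T\Omega J=\Omega$. So $\varphi_t$ preserves $\omega$.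

The kernel of the action is a closed subgroup of $\mathbb{G}_a$. It is proper because $X_f\neq0$ for nonconstant $f$, hence finite, hence trivial since $\mathbb{K}$ has no additive torsion.
\end{proof}

We check that the Hamiltonians of the theorems have locally nilpotent fields; those for $n=1$ are treated in Section~\ref{sec:plane}. By \eqref{eq:field},
\[
\{e,x_i\}=x_{i+1},\quad \{e,y_{i+1}\}=-y_i\quad(1\le i\le n-1),\qquad \{e,x_n\}=(-1)^{n-1}y_n,\qquad \{e,y_1\}=0 .
\]
So $X_e$ moves the coordinates along a single chain,
\begin{equation}\label{eq:chain}
x_1\mapsto x_2\mapsto\cdots\mapsto x_n\mapsto(-1)^{n-1}y_n\mapsto(-1)^{n-2}y_{n-1}\mapsto\cdots\mapsto-y_2\mapsto y_1\mapsto0,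
\end{equation}
and $U(e)$ is a linear group whose generator is one Jordan block of size $2n$. For $n\ge2$ and $f=ax_1^2+b(y_2^3+y_2)$ with $(a,b)\neq(0,0)$, the field $X_f$ sends $y_1$ to $2ax_1$, sends $x_2$ to $-b(3y_2^2+1)$, and kills the other coordinates, among them $x_1$ and $y_2$. So $X_f^2$ kills all coordinates, and $U(f)$ acts by
\[
y_1\mapsto y_1+2atx_1,\qquad x_2\mapsto x_2-bt\,(3y_2^2+1),
\]
with the other coordinates fixed. This formula shows that $U(x_1^2+y_2^3+y_2)$ lies in the product of the commuting groups $U(x_1^2)$ and $U(y_2^3+y_2)$, so the group of Theorem~\ref{thm:two} is a subgroup of the group of Theorem~\ref{thm:three}.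

\section{The plane}\label{sec:plane}

Let $n=1$, and write $x,y$ for $x_1,y_1$. Put $f_1=x-y^2$ and $f_2=x^3$. The field $X_{f_1}$ maps $x\mapsto2y\mapsto2\mapsto0$ and $y\mapsto1\mapsto0$, and $X_{f_2}$ maps $x\mapsto0$ and $y\mapsto3x^2\mapsto0$. The two subgroups are
\[
U(f_1):\ (x,y)\mapsto(x+2ty+t^2,\ y+t),\qquad U(f_2):\ (x,y)\mapsto(x,\ y+3tx^2).
\]
The first is affine and moves the origin; the second fixes the origin and is not affine.

Consider the action on pairs of distinct points, a variety of dimension $4$. The two velocity fields give only two tangent directions at a pair. We shall see in Section~\ref{sec:orbits} that iterated brackets of the velocity fields are also tangent to the orbit closures. Suppose that every $X_f$, $f\in P$, is a combination of such brackets. At the pair $p=(0,0)$, $q=(1,0)$, the polynomial $f=x^2\big(a(x-1)+by\big)$ has $df(p)=0$ and $df(q)=a\,dx+b\,dy$. So $X_f$ vanishes at $p$ and takes an arbitrary value at $q$; the polynomial $(x-1)^2(ax+by)$ does the same with the roles exchanged. All four directions are then tangent to the orbit closure, and the orbit is dense. The same interpolation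 works at any configuration of any number of points. Everything therefore rests on the following computation.

\begin{proposition}\label{prop:plane}
The polynomials $x-y^2$ and $x^3$ generate $\mathbb{K}[x,y]$ as a Lie algebra.
\end{proposition}

\begin{proof}
Let $L$ be the Lie algebra they generate.

\emph{Splitting.} Let $D=\{f_1,\cdot\}$. Since $Df_1=0$ and $Dy=1$, the derivation $D$ is differentiation in $y$ in the coordinates $(f_1,y)$. From
\[
x^3=(f_1+y^2)^3=y^6+3f_1y^4+3f_1^2y^2+f_1^3
\]
we get $D^4(x^3)=360y^2+72f_1$ and $D^5(x^3)=720y$. So $y^2$, $y$ and $x=f_1+y^2$ lie in $L$, and so do $1=\{x,y\}$ and $x^2=-\frac13\{y,x^3\}$.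

\emph{Spreading.} We have $\{y^2,x^ay^b\}=-2a\,x^{a-1}y^{b+1}$. So if $x^k\in L$, then all monomials of degree $k$ lie in $L$. This gives $P_2,P_3\subset L$.

\emph{Climbing.} If $P_k\subset L$ with $k\ge3$, then $\{x^3,x^{k-1}y\}=3x^{k+1}\in L$, and spreading gives $P_{k+1}\subset L$.
\end{proof}

The general argument makes the same three moves: split the generators into homogeneous parts, use quadratic Hamiltonians to fill a whole degree from one power of a linear form, and use a cubic to pass to the next degree.

\section{From Lie algebras to transitivity}\label{sec:orbits}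

The groups we study are not algebraic groups, so no Lie correspondence is available. Nor can we integrate brackets: $xy$ lies in the algebra $L$ above, but $X_{xy}x=-x$, so $X_{xy}$ is not locally nilpotent. The substitute is the closure $Z$ of an orbit. Its ideal is stable under the velocity fields, hence under their brackets, and this bounds $\dim Z$ from below at a smooth point of $Z$.

We use the Zariski topology and three textbook facts. The image of an irreducible variety under a morphism has irreducible closure and contains a nonempty open subset of this closure (Chevalley). A proper closed subset of an irreducible variety has smaller dimension. For an irreducible closed $Z\subset\mathbb{A}^N$ with ideal $I(Z)$, the tangent space $T_zZ=\{v\in\mathbb{K}^N: dg(z)(v)=0\ \text{for all } g\in I(Z)\}$ has dimension at least $\dim Z$, with equality on a nonempty open set, the set of \emph{smooth} points.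

In the next two lemmas, a group $H$ acts on $\mathbb{A}^N$ and is generated by subgroups $U_i=\{u_i(t)\}_{t\in\mathbb{K}}$, $1\le i\le r$, with $u_i(s+t)=u_i(s)u_i(t)$ and with $(t,z)\mapsto u_i(t)z$ a morphism.

\begin{lemma}\label{lem:orbit}
For each $y\in\mathbb{A}^N$, the closure $Z=\overline{Hy}$ is irreducible and $H$-stable, the orbit $Hy$ is open in $Z$, and $y$ is a smooth point of $Z$.
\end{lemma}

\begin{proof}
For a finite sequence $I=(i_1,\dots,i_s)$ of indices let
\[
\Phi_I:\mathbb{A}^s\to\mathbb{A}^N,\qquad(t_1,\dots,t_s)\mapsto u_{i_1}(t_1)\cdots u_{i_s}(t_s)\,y,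
\]
and let $Z_I$ be the closure of its image, an irreducible set. Since $u_i(t)^{-1}=u_i(-t)$, the orbit $Hy$ is the union of the images of all $\Phi_I$. Choose $I$ with $\dim Z_I$ maximal. For any $J$, let $IJ$ be the concatenated sequence. Setting one group of parameters equal to $0$ shows that $Z_{IJ}$ contains $Z_I$ and $Z_J$. By maximality $Z_{IJ}=Z_I$, so $Z_J\subset Z_I$. Hence $Hy\subset Z_I$, and $Z=Z_I$ is irreducible.

Each $h\in H$ is an automorphism of $\mathbb{A}^N$ preserving $Hy$, so it preserves $Z$. The image of $\Phi_I$ contains a nonempty open subset $O$ of $Z$, and $Hy=\bigcup_{h\in H}hO$ is open in $Z$. Being open and nonempty, $Hy$ contains a smooth point of $Z$. Elements of $H$ carry smooth points of $Z$ to smooth points, so $y$ is smooth.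
\end{proof}

\begin{lemma}\label{lem:span}
Let $\xi_i$ be the velocity field of $U_i$ on $\mathbb{A}^N$, let $\mathfrak{l}$ be the Lie algebra generated by $\xi_1,\dots,\xi_r$, and let $\mathfrak{l}(y)=\{\xi(y):\xi\in\mathfrak{l}\}\subset\mathbb{K}^N$. Let $Y\subset\mathbb{A}^N$ be an $H$-stable, irreducible, locally closed subset with $\dim\mathfrak{l}(y)\ge\dim Y$ for every $y\in Y$. Then $H$ is transitive on $Y$.
\end{lemma}

\begin{proof}
Let $y\in Y$ and $Z=\overline{Hy}\subset\overline{Y}$. If $g\in I(Z)$ and $w\in Z$, then $g(u_i(t)w)=0$ for all $t$, because $Z$ is $H$-stable. The coefficient of $t$ is $(\xi_ig)(w)$, so $\xi_ig\in I(Z)$. The derivations that map $I(Z)$ into itself form a Lie algebra, which therefore contains $\mathfrak{l}$. For $\xi\in\mathfrak{l}$ and $g\in I(Z)$ we get $dg(y)(\xi(y))=(\xi g)(y)=0$, that is, $\mathfrak{l}(y)\subset T_yZ$. As $y$ is a smooth point of $Z$,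
\[
\dim Z=\dim T_yZ\ge\dim\mathfrak{l}(y)\ge\dim Y=\dim\overline{Y},
\]
so $Z=\overline{Y}$. By Lemma~\ref{lem:orbit}, every orbit in $Y$ is a nonempty open subset of the irreducible set $\overline{Y}$. Two such subsets meet, so there is only one orbit.
\end{proof}

The hypothesis is needed at every point of $Y$. For $\langle U(x^2),U(y^2)\rangle$ on $\mathbb{A}^2$, the algebra $\mathfrak{l}$ consists of the fields of $x^2,xy,y^2$ and their linear combinations; it spans the tangent plane everywhere except at the origin, which is a fixed point. The assumption that $\mathbb{K}$ is algebraically closed enters the paper only through the geometric facts used here and in Section~\ref{sec:jets}.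

The interpolation of Section~\ref{sec:plane} is supplied in general by the Chinese remainder theorem: for pairwise distinct points $p_1,\dots,p_m$ and $s\ge1$, the ideals $\mathfrak{m}_{p_i}^s$ are pairwise comaximal, so $P\to\prod_iP/\mathfrak{m}_{p_i}^s$ is surjective.

\begin{proposition}\label{prop:points}
Let $f_1,\dots,f_r\in P\setminus\mathbb{K}$ have locally nilpotent fields $X_{f_i}$ and generate $P$ as a Lie algebra. Then $H=\langle U(f_1),\dots,U(f_r)\rangle$ acts infinitely transitively on $\mathbb{A}^{2n}$.
\end{proposition}

\begin{proof}
Fix $m$ and let $H$ act diagonally on $(\mathbb{A}^{2n})^m$. The set $Y$ of tuples of pairwise distinct points is $H$-stable, open and nonempty, hence irreducible of dimension $2nm$. For a field $X$ on $\mathbb{A}^{2n}$ let $X^{(m)}$ be the field with value $(X(p_1),\dots,X(p_m))$ at $(p_1,\dots,p_m)$. It is the sum of $m$ copies of $X$, one in each group of variables. Fields in different groups of variables commute, so $[X^{(m)},X'^{(m)}]=[X,X']^{(m)}$, and $f\mapsto X_f^{(m)}$ is a homomorphism of Lie algebras. The velocity field of $U(f_i)$ is $X_{f_i}^{(m)}$, and the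 $f_i$ generate $P$; hence $\mathfrak{l}=\{X_f^{(m)}:f\in P\}$.

Let $(p_1,\dots,p_m)\in Y$. The class of $f$ modulo $\mathfrak{m}_{p}^2$ records $f(p)$ and $df(p)$, so the Chinese remainder theorem with $s=2$ gives $f$ with arbitrary prescribed differentials at $p_1,\dots,p_m$. By \eqref{eq:field}, the vectors $X_f(p_i)$ are then arbitrary and independent of one another. So $\mathfrak{l}$ has full dimension $2nm$ at every point of $Y$, and Lemma~\ref{lem:span} applies.
\end{proof}

\section{Generators of the Poisson algebra}\label{sec:poisson}

\subsection{From quadratic forms to all polynomials}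

In the plane, the operator $\{y^2,\cdot\}$ alone spreads $x^k$ over $P_k$. With more variables it is easier to move the linear form itself. The groups $U(\lambda^2)$, $\lambda\in V$, act on $V$ by transvections, and at most two of these carry any nonzero linear form to any other.

\begin{lemma}\label{lem:spread}
Let $L\subset P$ be a Lie subalgebra containing $P_2$, and let $k\ge1$. If $v^k\in L$ for some $0\ne v\in V$, then $P_k\subset L$.
\end{lemma}

\begin{proof}
Let $\lambda\in V$ and $t\in\mathbb{K}$. On $V$ we have $X_{\lambda^2}v=2\{\lambda,v\}\lambda$ and $X_{\lambda^2}^2=0$, since $\{\lambda,\lambda\}=0$. So $g=\exp(tX_{\lambda^2})$ is an algebra automorphism of $P$ with $g(v)=v+2t\{\lambda,v\}\lambda$. By \eqref{eq:degree}, $X_{\lambda^2}$ preserves $L\cap P_k$, and hence so does $g$.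

Let $w\in V$ with $\{w,v\}\ne0$. For $\lambda=w-v$ and $t=1/(2\{w,v\})$ we have $\{\lambda,v\}=\{w,v\}$, so $g(v)=v+\lambda=w$ and $w^k=g(v^k)\in L$. Now let $w\neq0$ with $\{w,v\}=0$. The nonzero linear forms $\{\cdot,v\}$ and $\{w,\cdot\}$ on $V$ vanish on two hyperplanes, which do not cover $V$. So there is $u\in V$ with $\{u,v\}\ne0\ne\{w,u\}$, and the previous step gives first $u^k\in L$ and then $w^k\in L$.

It remains to see that $k$-th powers span $P_k$. Let $\mu$ be a linear functional on $P_k$ that kills them. Then $\mu\big((\sum_at_az_a)^k\big)=\sum_{|\alpha|=k}\frac{k!}{\alpha!}\,\mu(z^\alpha)\,t^\alpha$ vanishes for all $t\in\mathbb{K}^{2n}$, so $\mu(z^\alpha)=0$ for all $\alpha$, the multinomial coefficients being nonzero in characteristic zero.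
\end{proof}

\begin{lemma}\label{lem:cubic}
Let $L\subset P$ be a Lie subalgebra with $P_2\subset L$ and $\ell^3+\ell\in L$ for some $0\ne\ell\in V$. Then $L=P$.
\end{lemma}

\begin{proof}
To separate the two terms we use a quadratic form for which they are eigenvectors with different eigenvalues. Choose $\ell'\in V$ with $\{\ell',\ell\}=1$ and put $q=\ell\ell'$. Then $\{q,\ell\}=\ell$, so $\{q,\ell^3+\ell\}=3\ell^3+\ell\in L$. Subtracting, we get $\ell^3\in L$ and $\ell\in L$. By Lemma~\ref{lem:spread}, $P_1,P_3\subset L$. Take $u,v\in V$ with $\{u,v\}=1$; then $1\in L$. If $P_k\subset L$ with $k\ge3$, then $\{u^3,u^{k-1}v\}=3u^{k+1}\in L$, so $P_{k+1}\subset L$ by Lemma~\ref{lem:spread}.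
\end{proof}

Both terms of $\ell^3+\ell$ are needed. By \eqref{eq:degree}, $P_2$ and $\ell$ generate only polynomials of degree at most $2$, while $P_2$ and $\ell^3$ generate only polynomials in $\bigoplus_{k\ge2}P_k$, whose fields vanish at the origin. These are the two obstructions of the introduction.

\subsection{Two generators of the quadratic forms}

The Lie algebra $P_2$ has dimension $n(2n+1)$ and acts on $V$ by linear maps that preserve the bracket infinitesimally. To generate it economically we take $e$, whose field is nilpotent on $V$ with a single chain, and the square of the vector that starts the chain. Name the vectors in \eqref{eq:chain}: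
\[
v_i=x_{i+1},\qquad v_{2n-1-i}=(-1)^iy_{i+1}\qquad(0\le i\le n-1),\qquad v_{2n}=0 .
\]
With $D=X_e$, the chain \eqref{eq:chain} says $Dv_j=v_{j+1}$ for $0\le j\le2n-1$. The ends of the chain are $v_0=x_1$, $v_1=x_2$ and $v_{2n-2}=-y_2$, $v_{2n-1}=y_1$ when $n\geq 2$. The alternating signs are forced: $D$ is a derivation of the bracket and kills constants, so $\{v_{i+1},v_j\}=-\{v_i,v_{j+1}\}$.

\begin{lemma}\label{lem:quadrics}
For all $n\ge1$, the polynomials $e$ and $x_1^2$ generate the Lie algebra $P_2$.
\end{lemma}

\begin{proof}
Let $M\subset P_2$ be the Lie algebra they generate; it is stable under $D$. In the Leibniz expansion of $D^{4n-2}(v_0^2)$, the term $\binom{4n-2}{a}D^av_0\,D^{4n-2-a}v_0$ vanishes unless both exponents are at most $2n-1$, that is, unless $a=2n-1$. So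
\begin{equation}\label{eq:top}
D^{4n-2}(x_1^2)=\binom{4n-2}{2n-1}y_1^2,
\end{equation}
and $y_1^2\in M$. Then $\{y_1^2,x_1^2\}=-4x_1y_1$ gives $x_1y_1=v_0v_{2n-1}\in M$. If $n=1$, then $x_1^2,x_1y_1,y_1^2$ span $P_2$ and we are done.

Let $n\ge2$. The difficulty is that $D(v_0v_j)=v_1v_j+v_0v_{j+1}$ mixes two monomials. To separate them we look in $M$ for a modification of $e$ whose field kills $v_0$. We have $D(v_0v_{2n-1})=v_1v_{2n-1}=x_2y_1\in M$, and $-x_2y_1$ is the only term of $e$ that involves $y_1$. So $e'=e+x_2y_1$ lies in $M$ and does not involve $y_1$, and $D'=X_{e'}$ satisfies $D'v_0=-\partial e'/\partial y_1=0$. The field of $x_2y_1$ kills all coordinates other than $x_1=v_0$ and $y_2=-v_{2n-2}$, so $D'v_j=Dv_j=v_{j+1}$ for $1\le j\le2n-3$. Hence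
\[
D'(v_0v_j)=v_0v_{j+1}\qquad(1\le j\le2n-3).
\]
Starting from $v_0v_1=\frac12D(v_0^2)\in M$, we obtain $v_0v_1,\dots,v_0v_{2n-2}\in M$. Together with $v_0^2$ and $v_0v_{2n-1}$, this gives $v_0v_j\in M$ for all $j$.

Finally, if $v_iv_j\in M$ for a fixed $i$ and all $j$, then $v_{i+1}v_j=D(v_iv_j)-v_iv_{j+1}\in M$ for all $j$. By induction on $i$, all products $v_iv_j$ lie in $M$, and they span $P_2$.
\end{proof}

\section{Proofs of Theorems~\ref{thm:three} and~\ref{thm:two}}\label{sec:proofs}

\begin{proposition}\label{prop:generate}
For $n\ge2$, each of the sets $\{e,\ x_1^2,\ y_2^3+y_2\}$ and $\{e,\ x_1^2+y_2^3+y_2\}$ generates $P$ as a Lie algebra.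
\end{proposition}

\begin{proof}
The Lie algebra generated by the first set contains $P_2$ by Lemma~\ref{lem:quadrics}, and equals $P$ by Lemma~\ref{lem:cubic} with $\ell=y_2$.

Let $L$ be generated by $e$ and $f=x_1^2+y_2^3+y_2$. It suffices to recover $x_1^2$ from $f$, for then $L$ contains the first set. The variable $y_2$ was chosen with two properties: it stands near the end of the chain \eqref{eq:chain}, so that $D=X_e$ kills it quickly, and it Poisson-commutes with $x_1$ and $y_1$. From $Dy_2=-y_1$ and $Dy_1=0$ we get $D^2y_2=0$, and $D^4(y_2^3)=0$ by the Leibniz formula, since four derivatives spread over three factors put at least two on one factor. As $4n-2\ge6$, formula \eqref{eq:top} gives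
\[
D^{4n-2}f=D^{4n-2}(x_1^2)=\binom{4n-2}{2n-1}y_1^2,
\]
so $y_1^2\in L$. Next, $\{y_1^2,f\}=\{y_1^2,x_1^2\}=-4x_1y_1$, so $x_1y_1\in L$. Finally, $\{x_1y_1,f\}=\{x_1y_1,x_1^2\}=-2x_1^2$, so $x_1^2\in L$.
\end{proof}

The assumption $n\ge2$ is used here: for $n=1$ no nonzero linear form commutes with both $x_1$ and $y_1$, and Proposition~\ref{prop:plane} takes the place of Proposition~\ref{prop:generate}.

\begin{proof}[Proof of Theorems~\ref{thm:three} and~\ref{thm:two}]
All Hamiltonians in the statements have locally nilpotent fields (Sections~\ref{sec:ham} and~\ref{sec:plane}), so by Lemma~\ref{lem:flow} they define $\mathbb{G}_a$-subgroups of symplectomorphisms. In each case they generate $P$, by Propositions~\ref{prop:plane} and~\ref{prop:generate}, and Proposition~\ref{prop:points} gives infinite transitivity. An orbit of a single $\mathbb{G}_a$-subgroup is an image of $\mathbb{A}^1$, so its closure has dimension at most $1<2n$. One subgroup is therefore not even transitive, and the minimal number is $2$.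
\end{proof}

\section{Symplectic jets}\label{sec:jets}

Theorem~\ref{thm:jets} follows from Propositions~\ref{prop:plane} and~\ref{prop:generate} and the next statement.

\begin{proposition}\label{prop:jets}
Let $f_1,\dots,f_r$ and $H$ be as in Proposition~\ref{prop:points}, let $k,m\ge1$, and let $\sigma_1,\dots,\sigma_m$ be symplectic $k$-jets at pairwise distinct points $p_1,\dots,p_m$ with pairwise distinct targets. Then some $h\in H$ has $k$-jet $\sigma_i$ at $p_i$ for all $i$.
\end{proposition}

We again apply Lemma~\ref{lem:span}, now on a space of jets. The new difficulty is that $H$ preserves the proper subvariety $Y$ of symplectic jets, so we must show that $Y$ is irreducible and that its dimension does not exceed the number of directions supplied by Hamiltonian fields. Both points reduce to the group of symplectic jets fixing the origin. Fix $k\ge1$, and let $z_1,\dots,z_{2n}$ be the coordinates.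

\subsection{Composition of jets}

A $k$-jet $\sigma$ at $p$ is an element of $(P/\mathfrak{m}_p^{k+1})^{2n}$. For $g\in P$, the class of $g\circ\sigma$ modulo $\mathfrak{m}_p^{k+1}$ depends only on the jet, since $g\circ\sigma$ is a polynomial in the components of $\sigma$. If $q$ is the target, then $g\mapsto g\circ\sigma$ maps $\mathfrak{m}_q$ into $\mathfrak{m}_p$, so it induces an algebra homomorphism $\sigma^*:P/\mathfrak{m}_q^{k+1}\to P/\mathfrak{m}_p^{k+1}$. Hence a $k$-jet $\tau$ at $q$ has a well-defined composite $\tau\circ\sigma$, a $k$-jet at $p$. The coefficients of $\sigma^*\omega$ are polynomials in the first partial derivatives of $\sigma$, which are determined modulo $\mathfrak{m}_p^k$; so the symplectic condition depends only on the jet. For the same representative $\sigma$, pullback takes forms with coefficients in $\mathfrak{m}_q^k$ to forms with coefficients in $\mathfrak{m}_p^k$.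

\begin{lemma}\label{lem:groupoid}
Let $\sigma$ be a symplectic $k$-jet at $p$ with target $q$.
\begin{enumerate}
\item If $\tau$ is a symplectic $k$-jet at $q$, then $\tau\circ\sigma$ is symplectic.
\item The map $\sigma^*$ is an isomorphism, and there is a symplectic $k$-jet $\tau$ at $q$ with target $p$ such that $\tau\circ\sigma$ and $\sigma\circ\tau$ are the jets of the identity.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) In $(\tau\circ\sigma)^*\omega-\omega=\sigma^*(\tau^*\omega-\omega)+(\sigma^*\omega-\omega)$ both terms have coefficients in $\mathfrak{m}_p^k$.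

(2) Since $k\ge1$, the form $\sigma^*\omega-\omega$ vanishes at $p$. So the differential of $\sigma$ at $p$ preserves $\omega$ and is invertible, and $\sigma^*$ maps $\mathfrak{m}_q/\mathfrak{m}_q^2$ onto $\mathfrak{m}_p/\mathfrak{m}_p^2$. Taking products, it maps $\mathfrak{m}_q^j/\mathfrak{m}_q^{j+1}$ onto $\mathfrak{m}_p^j/\mathfrak{m}_p^{j+1}$ for $j\le k$. Thus $\sigma^*$ is a surjection between spaces of equal finite dimension, hence an isomorphism. Let $\tau$ be the jet at $q$ with components $(\sigma^*)^{-1}z_a$. The isomorphism $(\sigma^*)^{-1}$ matches the maximal ideals, so $\tau$ has target $p$; moreover $\tau^*=(\sigma^*)^{-1}$, so both composites are identity jets. Finally, $\tau^*\omega-\omega=\big((\sigma\circ\tau)^*\omega-\omega\big)-\tau^*(\sigma^*\omega-\omega)$ has coefficients in $\mathfrak{m}_q^k$, the first term because the identity jet is symplectic.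
\end{proof}

\subsection{The group of symplectic jets at the origin}

Let $\mathfrak{m}=\mathfrak{m}_0$, let $E=(\mathfrak{m}/\mathfrak{m}^{k+1})^{2n}$ be the vector space of $k$-jets at $0$ with target $0$, and let $G\subset E$ be the set of symplectic jets. By Lemma~\ref{lem:groupoid}, $G$ is a group under composition. It is closed in $E$: it is defined by the vanishing of the Taylor coefficients of degree less than $k$ of $\sigma^*\omega-\omega$, which are polynomials in the Taylor coefficients of $\sigma$.

\begin{lemma}\label{lem:jetgroup}
The variety $G$ is irreducible, and $\dim G\le\dim(P_2\oplus\dots\oplus P_{k+1})$.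
\end{lemma}

\begin{proof}
\emph{Connectedness.} We contract each jet to its linear part. Write $\sigma\in G$ as $\sigma_1+\dots+\sigma_k$ with $\sigma_j$ homogeneous of degree $j$, and put $\sigma^{(t)}=\sigma_1+t\sigma_2+\dots+t^{k-1}\sigma_k$. For $t\ne0$ we have $\sigma^{(t)}=\delta_t^{-1}\circ\sigma\circ\delta_t$ with $\delta_t(z)=tz$. As $\delta_t^*\omega=t^2\omega$, we get $(\sigma^{(t)})^*\omega-\omega=t^{-2}\delta_t^*(\sigma^*\omega-\omega)$, so $\sigma^{(t)}\in G$. Since $G$ is closed, $\sigma^{(0)}=\sigma_1\in G$. A linear map lies in $G$ exactly when it lies in the symplectic group $\mathrm{Sp}_{2n}$, because $\sigma_1^*\omega-\omega$ has constant coefficients. So every point of $G$ is joined to $\mathrm{Sp}_{2n}$ by an image of $\mathbb{A}^1$ inside $G$. As $\mathrm{Sp}_{2n}$ is connected, $G$ is connected.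

\emph{Irreducibility.} Left multiplications by elements of $G$ are homeomorphisms of $G$ that permute its points transitively. Some point lies on only one irreducible component, so every point does. The finitely many components are then disjoint and closed, and connectedness leaves only one.

\emph{Dimension.} We have $\dim G\le\dim T_{\mathrm{id}}G$. Let $\xi\in T_{\mathrm{id}}G\subset E$, represented by polynomials $a_i,b_i$ with terms of degrees $1,\dots,k$ only and viewed as the field $\sum_i(a_i\,\partial/\partial x_i+b_i\,\partial/\partial y_i)$. The differentials at $\mathrm{id}$ of the equations of $G$ vanish on $\xi$. These differentials are read off from the coefficient of $\varepsilon$ in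
\[
(\mathrm{id}+\varepsilon\xi)^*\omega=\sum_id(x_i+\varepsilon a_i)\wedge d(y_i+\varepsilon b_i),
\]
which is $\sum_i(da_i\wedge dy_i+dx_i\wedge db_i)=d\theta$ with $\theta=\sum_i(a_i\,dy_i-b_i\,dx_i)=i_\xi\omega$. So $d\theta$ has coefficients in $\mathfrak{m}^k$. Write $\theta=\theta_1+\dots+\theta_k$, where $\theta_j=\sum_ac_a\,dz_a$ has coefficients $c_a\in P_j$. The coefficients of $d\theta_j$ lie in $P_{j-1}$ with $j-1<k$, so $d\theta_j=0$, that is, $\partial_bc_a=\partial_ac_b$. Put $g_j=\frac1{j+1}\sum_az_ac_a\in P_{j+1}$. By Euler's formula,
\[
(j+1)\,\partial_bg_j=c_b+\sum_az_a\partial_bc_a=c_b+\sum_az_a\partial_ac_b=(j+1)\,c_b ,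
\]
so $\theta_j=dg_j$. Hence $\xi=X_{-g}$ with $g=g_1+\dots+g_k$, and $T_{\mathrm{id}}G$ lies in the image of $P_2\oplus\dots\oplus P_{k+1}$ under a linear map.
\end{proof}

\subsection{Proof of Proposition~\ref{prop:jets}}

\emph{The variety.} Let $\mathcal{J}=\prod_{i=1}^m(P/\mathfrak{m}_{p_i}^{k+1})^{2n}$ be the vector space of tuples $\sigma=(\sigma_1,\dots,\sigma_m)$ of $k$-jets at $p_1,\dots,p_m$. Let $Y\subset\mathcal{J}$ consist of the tuples of symplectic jets with pairwise distinct targets; it is locally closed. Let $T_q$ be the translation by $q$, which preserves $\omega$. The map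
\[
(\mathbb{A}^{2n})^m\times E^m\to\mathcal{J},\qquad\big((q_i),(g_i)\big)\mapsto\big(T_{q_i}\circ g_i\circ T_{-p_i}\big)_i,
\]
is the Taylor expansion at $p_i$ with the constant term singled out, so it is a linear isomorphism. It identifies $Y$ with $C\times G^m$, where $C$ is the open set of tuples of distinct points. By Lemma~\ref{lem:jetgroup}, $Y$ is irreducible, as a product of irreducible varieties, and
\[
\dim Y\le md,\qquad d=\dim(P_1\oplus P_2\oplus\dots\oplus P_{k+1}).
\]

\emph{The action.} The group $H$ acts on $\mathcal{J}$ by $h\cdot\sigma=(h\circ\sigma_i)_i$. For each generating subgroup $\{\varphi_t\}$, the Taylor coefficients of $\varphi_t\circ\sigma_i$ are polynomials in $t$ and the Taylor coefficients of $\sigma_i$. So we are in the setting of Section~\ref{sec:orbits}, and $Y$ is $H$-stable by Lemma~\ref{lem:groupoid}(1) and the injectivity of $h$.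

\emph{The Lie algebra.} For a field $X$ on $\mathbb{A}^{2n}$, viewed as the polynomial map with components $Xz_a$, let $X^{[k]}$ be the field on $\mathcal{J}$ with value $(X\circ\sigma_i)_i\in\mathcal{J}$ at $\sigma$. To compute brackets, attach to $g\in P$, $1\le i\le m$ and $|\alpha|\le k$ the polynomial function $g_{i,\alpha}(\sigma)=\partial^\alpha(g\circ\sigma_i)(p_i)$ on $\mathcal{J}$. The functions $(z_a)_{i,\alpha}$ are linear coordinates on $\mathcal{J}$. By the chain rule, the coefficient of $\varepsilon$ in $g\circ(\sigma_i+\varepsilon\,X\circ\sigma_i)$ is $\sum_a(\partial_ag\circ\sigma_i)\,(Xz_a\circ\sigma_i)=(Xg)\circ\sigma_i$. This means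
\begin{equation}\label{eq:prolong}
X^{[k]}g_{i,\alpha}=(Xg)_{i,\alpha}.
\end{equation}
Applying \eqref{eq:prolong} twice gives $[X^{[k]},X'^{[k]}]\,g_{i,\alpha}=([X,X']g)_{i,\alpha}=[X,X']^{[k]}g_{i,\alpha}$, and for $g=z_a$ this proves $[X^{[k]},X'^{[k]}]=[X,X']^{[k]}$. For $U(f)=\{\varphi_t\}$, the components of $\varphi_t\circ\sigma_i$ are $(\exp(tX_f)z_a)\circ\sigma_i$, with coefficient of $t$ equal to $(X_fz_a)\circ\sigma_i$. So the velocity field of $U(f)$ on $\mathcal{J}$ is $X_f^{[k]}$. Since the $f_i$ generate $P$, we get $\mathfrak{l}=\{X_f^{[k]}:f\in P\}$.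

\emph{The dimension of $\mathfrak{l}(\sigma)$.} Let $\sigma\in Y$ have targets $q_1,\dots,q_m$. The space $\mathfrak{l}(\sigma)$ is the image of the linear map $\Lambda:P\to\mathcal{J}$, $f\mapsto(X_f\circ\sigma_i)_i$. By Lemma~\ref{lem:groupoid}(2), $\sigma_i^*$ is injective, so $\Lambda f=0$ if and only if the components of $X_f$ lie in $\mathfrak{m}_{q_i}^{k+1}$ for all $i$. By \eqref{eq:field}, this says that all first partial derivatives of $f$ lie in $\mathfrak{m}_{q_i}^{k+1}$; in characteristic zero the Taylor expansion at $q_i$ shows that this is equivalent to $f\in\mathbb{K}+\mathfrak{m}_{q_i}^{k+2}$. The targets are distinct, so the Chinese remainder theorem with $s=k+2$ shows that $P\to\prod_iP/(\mathbb{K}+\mathfrak{m}_{q_i}^{k+2})$ is surjective. Its kernel is $\ker\Lambda$, and each factor has dimension $d$. Hence $\dim\mathfrak{l}(\sigma)=md\ge\dim Y$.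

By Lemma~\ref{lem:span}, $H$ is transitive on $Y$. The tuple of identity jets at $p_1,\dots,p_m$ and the given tuple $(\sigma_i)$ both lie in $Y$. An element $h\in H$ carrying the first to the second has $k$-jet $\sigma_i$ at $p_i$ for all $i$. This proves Proposition~\ref{prop:jets}, and with it Theorem~\ref{thm:jets}. \qed

\begin{remark}
Characteristic zero is used throughout: to form $\exp(tX_f)$, to divide by the integers in Sections~\ref{sec:plane}, \ref{sec:poisson} and~\ref{sec:proofs} and in the proof of Lemma~\ref{lem:jetgroup}, and to recover the Taylor expansion of a polynomial from its first partial derivatives. In characteristic $p$ the last point already fails for $f=x_1^p$, whose Hamiltonian field is zero.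
\end{remark}

\begin{thebibliography}{9}

\bibitem{AKZ}
Arzhantsev, Kuyumzhiyan and Zaidenberg, Theorem~5.17.

\bibitem{Ch}
Alisa Chistopolskaya, \emph{On nilpotent generators of the symplectic Lie algebra}, arXiv:1908.04065 (2019).

\end{thebibliography}
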